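# Trailing ones in the $h$-vector of the Kostka polytope

## 1. Cones, slices, and face numbers

**Definition (polyhedral cone, face).** A *polyhedral cone* is a set $C=\{v:\ell_e(v)\ge 0,\ e\in E\}$ in a finite-dimensional real vector space, where $E$ is finite and the $\ell_e$ are linear. A *face* of $C$ is a set $C\cap\{\varphi=0\}$, where $\varphi$ is a linear functional with $\varphi\ge 0$ on $C$; the choice $\varphi=0$ gives $C$ itself. The dimension of a face is the dimension of its linear span. The cone is *pointed* if it contains no line; then $\{0\}$ is a face, the *apex*.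

Example: the orthant $\mathbb R^N_{\ge0}$. A face is obtained by setting some of the coordinates to $0$, so there are $\binom Ni$ faces of dimension $i$, and $\sum_F q^{\dim F}=(1+q)^N$.

**Definition (slice).** Let $C$ be a pointed polyhedral cone of dimension $d+1$ and let $\ell$ be a linear functional with $\ell>0$ on $C\setminus\{0\}$, so that $\{\ell=1\}$ meets every ray of $C$. Then $P=C\cap\{\ell=1\}$ is a polytope of dimension $d$, and we call it a *bounded slice* of $C$. We recall the textbook fact that $F\mapsto F\cap\{\ell=1\}$ is a bijection from the $(k+1)$-dimensional faces of $C$ to the $k$-dimensional faces of $P$, with the apex $\{0\}$ corresponding to the empty face.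

Example: slicing $\mathbb R^{d+1}_{\ge 0}$ by $x_1+\dots+x_{d+1}=1$ gives the $d$-simplex.

**Definition ($f$-vector, face polynomial).** For a $d$-polytope $P$ let $f_k$ be the number of $k$-faces, with $f_{-1}=1$ for the empty face, and set $f_d=1$. The $f$-vector is $(f_{-1},f_0,\dots,f_{d-1})$, and we put
$$\Phi(q)=\sum_{i=0}^{d+1}f_{i-1}q^i .$$
If $P$ is a bounded slice of $C$, then $\Phi(q)=\sum_F q^{\dim F}$, summed over the faces $F$ of $C$.

Example: for the $d$-simplex, $\Phi(q)=(1+q)^{d+1}$. For the $3$-cube, $\Phi(q)=1+8q+12q^2+6q^3+q^4$.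

**Definition ($h$-vector).** The $h$-vector $(h_0,\dots,h_d)$ of a $d$-polytope is
$$h_k=\sum_{i=0}^k(-1)^{k-i}\binom{d-i}{k-i}f_{i-1}.\tag{1}$$

It is convenient to collect it in the polynomial $h(x)=\sum_{k=0}^d h_kx^{d-k}$. The coefficient of $x^{d-k}$ in $(x-1)^{d-i}$ is $(-1)^{k-i}\binom{d-i}{k-i}$, so (1) says exactly
$$h(x)=\sum_{i=0}^d f_{i-1}(x-1)^{d-i}.\tag{2}$$

Example: for the $d$-simplex, $h(x)=\sum_{i=0}^d\binom{d+1}i(x-1)^{d-i}=\frac{x^{d+1}-1}{x-1}=1+x+\dots+x^d$, so all $h_k$ equal $1$. For the $3$-cube, $h_0=1$, $h_1=8-3=5$, $h_2=12-2\cdot 8+3=-1$, $h_3=6-12+8-1=1$. So entries can be negative, and the vector need not be symmetric.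

**Definition (Kostka cone, Kostka polytope).** Let $r\ge2$. The cone $\mathrm{Kostka}_r\subset\mathbb R^{2r}$ is generated by the pairs $(\lambda,\mu)$ of non-increasing $r$-tuples of nonnegative reals with
$$\sum_{j=1}^r\lambda_j=\sum_{j=1}^r\mu_j,\qquad \sum_{j=1}^i\lambda_j\ge\sum_{j=1}^i\mu_j\quad(1\le i<r).$$
Since these conditions are preserved by addition and by nonnegative scaling, the set of such pairs is already equal to $\mathrm{Kostka}_r$. The cone has dimension $2r-1$. The *Kostka polytope* $\mathrm P_r^{\mathsf{Kostka}}$ is its slice by the hyperplane where the sum of all $2r$ coordinates is $1$. All coordinates are nonnegative on the cone, so this sum is positive on nonzero points and we do have a bounded slice; its dimension is $2r-2$.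

The name comes from the integral points, which are exactly the pairs of integer partitions with at most $r$ parts whose Kostka number $K_{\lambda,\mu}$ (the number of semistandard tableaux of shape $\lambda$ and content $\mu$) is positive. For instance $\lambda=(2,1,0)$, $\mu=(1,1,1)$ lies in $\mathrm{Kostka}_3$, and $K_{\lambda,\mu}=2$. We shall not use Kostka numbers.

Example: $r=2$. Put $b=\mu_1-\mu_2$, $c=\lambda_1-\mu_1$, $t=\lambda_2$. Equality of sums gives $\mu_2=t+c$, hence $\mu_1=t+b+c$ and $\lambda_1=t+b+2c$. So $(b,c,t)$ are linear coordinates on the space $\lambda_1+\lambda_2=\mu_1+\mu_2$. The defining inequalities are $b,c,t\ge 0$ together with $\lambda_1-\lambda_2=b+2c\ge0$ and $\mu_2=t+c\ge0$, and the last two are redundant. Hence $\mathrm{Kostka}_2\cong\mathbb R^3_{\ge0}$, the polytope is a triangle, and $h=(1,1,1)$.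

## 2. Ones in the upper half of the $h$-vector

The $h$-vector of the Kostka polytope has entries $h_0,\dots,h_{2r-2}$. The following question comes from Amanda Burcroff, "On Faces and Hilbert Bases of Kostka Cones", arXiv:2310.11437 (2023): is it true, for every $r$, that the entries from the middle one onwards are all equal to $1$? For $r=2$ we have just seen that it is. The answer is yes in general.

**Theorem 1.** For every $r\ge2$, the $h$-vector of $\mathrm P_r^{\mathsf{Kostka}}$ satisfies $h_k=1$ for $r-1\le k\le 2r-2$.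

We shall get more: a formula for the number of faces of each dimension (Theorem 4), and the exact range of trailing ones (Theorem 9).

## 3. Coordinates in which the cone involves a Cartan matrix

The example $r=2$ became transparent in good coordinates. Let us do the same for all $r$.

Let $n=r-1$ and $V=\{(\lambda,\mu)\in\mathbb R^{2r}:\sum\lambda_j=\sum\mu_j\}$. On $V$ define, for $1\le i\le n$,
$$a_i=\lambda_i-\lambda_{i+1},\qquad b_i=\mu_i-\mu_{i+1},\qquad c_i=\sum_{j\le i}(\lambda_j-\mu_j),$$
and put $c_0=c_r=0$, which agrees with the formula for $c_i$ on $V$.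

**Proposition 2.** The map $(\lambda,\mu)\mapsto(a,b,\lambda_r)$ is a linear isomorphism $V\to\mathbb R^{2n+1}$. With $A$ the $n\times n$ matrix having $2$ on the diagonal, $-1$ at neighboring positions $|i-j|=1$, and $0$ elsewhere, one has on $V$
$$a-b=Ac,\tag{3}$$
and $\mathrm{Kostka}_r$ is the set of points of $V$ with $a,b,c\ge0$ and $\lambda_r\ge0$.

*Proof.* From $a$ and $\lambda_r$ we recover $\lambda$. Then $b$ gives the differences of $\mu$, and $\sum\mu_j=\sum\lambda_j$ fixes the remaining constant. Every $(a,b,\lambda_r)$ arises in this way, so the map is an isomorphism. Next, $c_i-c_{i-1}=\lambda_i-\mu_i$ for $1\le i\le r$, so for $1\le i\le n$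
$$2c_i-c_{i-1}-c_{i+1}=(\lambda_i-\mu_i)-(\lambda_{i+1}-\mu_{i+1})=a_i-b_i,$$
which is (3), because $c_0=c_r=0$. The defining inequalities are $a,b,c\ge 0$, $\lambda_r\ge0$ and $\mu_r\ge0$. The last is redundant, since $c_{r-1}=-(\lambda_r-\mu_r)$, that is, $\mu_r=\lambda_r+c_{r-1}$. $\square$

The coordinate $\lambda_r$ is not involved in the other inequalities, so the cone is a product of the cone $\{a,b,c\ge0\}$ with a half-line $\mathbb R_{\ge0}$.

**The case $r=3$ by hand.** Here $n=2$, and we use $(b_1,b_2,c_1,c_2)$ as coordinates on the first factor $C$, with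
$$a_1=b_1+2c_1-c_2,\qquad a_2=b_2+2c_2-c_1 .$$
So $C\subset\mathbb R^4$ is given by six inequalities $a_1,a_2,b_1,b_2,c_1,c_2\ge0$. It is $4$-dimensional (all six are strict at $b=(5,5)$, $c=(1,1)$). Here are six vectors in $C$, with the functionals that vanish on them:

- $v_1$: $a=(1,0),\ b=(1,0),\ c=(0,0)$; zeros $a_2,b_2,c_1,c_2$.
- $v_2$: $a=(0,1),\ b=(0,1),\ c=(0,0)$; zeros $a_1,b_1,c_1,c_2$.
- $v_3$: $a=(2,0),\ b=(0,1),\ c=(1,0)$; zeros $a_2,b_1,c_2$.
- $v_4$: $a=(0,2),\ b=(1,0),\ c=(0,1)$; zeros $a_1,b_2,c_1$.
- $v_5$: $a=(3,0),\ b=(0,0),\ c=(2,1)$; zeros $a_2,b_1,b_2$.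
- $v_6$: $a=(0,3),\ b=(0,0),\ c=(1,2)$; zeros $a_1,b_1,b_2$.

Each of the six inequalities gives a facet, and these facets are distinct. Indeed $a_1=0$ contains the independent vectors $v_2,v_4,v_6$; $b_1=0$ contains the independent vectors $v_2,v_3,v_5$; $c_1=0$ contains the independent vectors $v_1,v_2,v_4$; the other three follow by the symmetry $1\leftrightarrow2$. No two of the functionals vanish on the same subset of our six vectors. So the slice $Q$ of $C$ is a $3$-polytope with $6$ facets.

An edge of $Q$ is a $2$-dimensional face of $C$, which is the intersection of exactly two facets. Of the $15$ pairs of functionals, five behave badly: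

- $b_1=c_1=0$: then $a_1=-c_2$, so $c_2=0$ and $a_1=0$.
- $b_2=c_2=0$: symmetrically, $c_1=0$ and $a_2=0$.
- $a_2=c_1=0$: then $b_2+2c_2=0$, so $b_2=c_2=0$.
- $a_1=c_2=0$: symmetrically, $b_1=c_1=0$.
- $a_1=a_2=0$: adding, $b_1+b_2+c_1+c_2=0$, so everything vanishes.

In the first four cases only one free coordinate is left, so the intersection is a ray; in the last it is $\{0\}$. The other ten pairs each vanish on two of our independent vectors: $a_1b_1$ on $v_2,v_6$; $a_1b_2$ on $v_4,v_6$; $a_1c_1$ on $v_2,v_4$; $a_2b_1$ on $v_3,v_5$; $a_2b_2$ on $v_1,v_5$; $a_2c_2$ on $v_1,v_3$; $b_1b_2$ on $v_5,v_6$; $b_1c_2$ on $v_2,v_3$; $b_2c_1$ on $v_1,v_4$; $c_1c_2$ on $v_1,v_2$. So $Q$ has $10$ edges, and by Euler's relation $10-6+2=6$ vertices. Multiplying by $1+q$ for the half-line,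
$$\Phi(q)=(1+q)(1+6q+10q^2+6q^3+q^4)=1+7q+16q^2+16q^3+7q^4+q^5 .$$
With $d=4$, formula (1) gives $h_0=1$, $h_1=7-4=3$, $h_2=16-3\cdot7+6=1$, $h_3=16-2\cdot16+3\cdot7-4=1$, $h_4=7-16+16-7+1=1$. So $h=(1,3,1,1,1)$, in agreement with Theorem 1.

## 4. Why symmetry does not help

When one sees an $h$-vector, one thinks first of symmetry. For a *simplicial* $d$-polytope (all proper faces are simplices), the Dehn–Sommerville relations say that (1) gives $h_k=h_{d-k}$, and one could hope to trade the upper half of the $h$-vector for the lower half. This stops at $r=3$: the vector $(1,3,1,1,1)$ is not symmetric. The reason is visible above. The facet $b_1=0$ of $Q$ contains the four vertices coming from $v_2,v_3,v_5,v_6$, so neither $Q$ nor the pyramid over it is simplicial. The polytope is not simple either: the vertex from $v_1$ lies on the four facets $a_2,b_2,c_1,c_2$ of $Q$, hence on five facets of the $4$-dimensional pyramid. Nor can one interpret $h_k$ as a number of objects, because for $r=4$ we shall find $h=(1,8,-3,1,1,1,1)$.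

A second attempt is to count faces directly by choosing which inequalities are tight. The five bad pairs show the obstacle: the tightness of one inequality can force others, and the choices are not independent.

What does help is to translate "$h_k=1$ at the end" into a property of $\Phi$, and then to find a family of choices which *are* independent.

## 5. Trailing ones and divisibility by a power of $1+q$

**Proposition 3.** Let $P$ be a $d$-polytope and $1\le s\le d+1$. Then $h_k=1$ for all $d-s+1\le k\le d$ if and only if $(1+q)^s$ divides $\Phi(q)$.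

*Proof.* Multiply (2) by $x-1$ and add $f_d=1$, which is the missing term $i=d+1$:
$$1+(x-1)h(x)=\sum_{i=0}^{d+1}f_{i-1}(x-1)^{d+1-i}=(x-1)^{d+1}\,\Phi\Bigl(\frac1{x-1}\Bigr).$$
Write $\Phi(q)=\sum_{j=0}^{d+1}\varphi_j(1+q)^j$. For $q=\frac1{x-1}$ we have $1+q=\frac{x}{x-1}$, so
$$1+(x-1)h(x)=\sum_{j=0}^{d+1}\varphi_j\,x^j(x-1)^{d+1-j}.\tag{4}$$
The order of vanishing of the right side at $x=0$ is the least $j$ with $\varphi_j\ne0$, because $(x-1)^{d+1-j}$ does not vanish at $0$. So the right side vanishes to order at least $s$ iff $(1+q)^s\mid\Phi(q)$. The left side vanishes to order at least $s$ iff $(1-x)h(x)\equiv1 \bmod x^s$, that is, iff $h(x)\equiv\frac1{1-x}=1+x+x^2+\cdots\bmod x^s$. Since the coefficient of $x^j$ in $h(x)$ is $h_{d-j}$, this means $h_{d-j}=1$ for $0\le j\le s-1$. $\square$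

The case $s=1$ is Euler's relation $\Phi(-1)=0$. For the $3$-cube, $\Phi(q)=(1+q)(1+7q+5q^2+q^3)$ and the cubic factor is $-2$ at $q=-1$, so only $h_3=1$ is forced, and indeed $h_2=-1$.

For the Kostka polytope $d=2r-2$, and $d-s+1=r-1$ means $s=r$. **Theorem 1 is therefore equivalent to $(1+q)^r\mid\Phi(q)$.** For $r=2$ we have $\Phi=(1+q)^3$, and for $r=3$
$$\Phi(q)=(1+q)^3(1+4q+q^2).$$

A factor $1+q$ appears whenever the cone splits off a half-line, as with $\lambda_r$. But the factor $(1+q)^r$ does not come from a splitting $C'\times\mathbb R^r_{\ge0}$. For $r=3$ the cone $C'$ would be pointed of dimension $2$ and would have two rays, so $\mathrm{Kostka}_3$ would have $5$ rays, whereas it has $7$.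

So the factors have to come from a finer source: for every face, $r$ independent on/off switches, *which may depend on the face*. Here is where to look for them. By (3), once $c$ is known, each difference $a_i-b_i=(Ac)_i$ is known. Let $S=\{i:c_i>0\}$. If $i\notin S$, then $(Ac)_i$ is a sum of terms $-c_j\le0$, so $b_i=a_i+(\text{something}\ge0)$, and $a_i$ can be switched between zero and positive at will. If $i\in S$, the sign of $(Ac)_i$ is not determined by $S$, and it will turn out that $b_i$ can be switched at will. So **after fixing $S$, each $i\in[n]$ carries one switch: $a_i$ if $i\notin S$, and $b_i$ if $i\in S$.** Together with $\lambda_r$ this makes $n+1=r$ switches. What is left over, namely which $a_i$ with $i\in S$ are positive, is governed by the connected components of $S$.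

## 6. The graph polynomial and the face count

The argument uses only the sign pattern of $A$ and one positivity property, so we formulate it at that level. Write $[n]=\{1,\dots,n\}$.

**Definition (graph polynomial).** For a graph $\Gamma$ on $[n]$ put
$$P_\Gamma(y)=\sum_{S\subseteq[n]}\ \prod_J\bigl(y^{|J|}-1\bigr)=\sum_{i=0}^np_iy^i,\tag{5}$$
where $J$ runs over the vertex sets of the connected components of the induced subgraph $\Gamma[S]$; the empty set $S$ contributes $1$. The term of $S$ has degree $|S|$ and is monic, so only $S=[n]$ reaches degree $n$, and $P_\Gamma$ is monic of degree $n$. We write $P_n$ for the polynomial of the path $1-2-\cdots-n$, with $P_0=1$.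

Example: $P_1=1+(y-1)=y$, and $P_2=1+2(y-1)+(y^2-1)=y^2+2y-2$. With $y=1+q$, $P_2=1+4q+q^2$, the factor seen for $r=3$.

**Theorem 4.** Let $A$ be a real $n\times n$ matrix ($n\ge1$) such that for $i\ne j$ we have $A_{ij}\le0$ and $A_{ij}<0\iff A_{ji}<0$, and such that $Aw>0$ entrywise for some $w>0$ entrywise. Let $\Gamma$ be the graph on $[n]$ with edges $\{i,j\}$, $i\ne j$, $A_{ij}<0$. Then $A$ is invertible. For $m\ge0$ put
$$C_A=\{(a,b)\in\mathbb R^n_{\ge0}\times\mathbb R^n_{\ge0}:A^{-1}(a-b)\ge0\},\qquad C_{A,m}=C_A\times\mathbb R^m_{\ge0}.$$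
The number of faces of $C_{A,m}$ of each dimension is given by
$$\sum_Fq^{\dim F}=(1+q)^{n+m}P_\Gamma(1+q).\tag{6}$$
Consequently the $(2n+m-1)$-polytope obtained as a bounded slice of $C_{A,m}$ has
$$h_k=1\ \ (n\le k\le2n+m-1),\qquad h_k=1+(-1)^k\sum_{i=0}^{n-1-k}\binom{n-1-i}{k}p_i\ \ (0\le k\le n-1).\tag{7}$$

To see the hypotheses at work: the matrix $A$ of Proposition 2 satisfies them. With $w_i=i(r-i)>0$ for $1\le i\le n$ (and $w_0=w_r=0$) we get $(Aw)_i=2w_i-w_{i-1}-w_{i+1}=2$, since $w$ is a quadratic polynomial in $i$ with leading coefficient $-1$. Here $\Gamma$ is the path. On the other hand $\begin{pmatrix}2&-2\\-2&2\end{pmatrix}$ fails: the two entries of $Aw$ are negatives of each other.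

**Theorem 4 implies Theorem 1.** By Proposition 2, $\mathrm{Kostka}_r$ is linearly isomorphic to $C_{A,1}$ with $n=r-1$ and $\Gamma$ the path: the conditions are $a,b\ge0$, $c=A^{-1}(a-b)\ge0$ and $\lambda_r\ge0$. A linear isomorphism preserves faces and their dimensions, and $2n+m-1=2r-2$ for $m=1$. So the first half of (7) is the statement of Theorem 1. $\square$

Sections 7 to 10 prove Theorem 4.

## 7. Positivity of the inverses of principal submatrices

For $J\subseteq[n]$ write $A_J$ for the principal submatrix with rows and columns in $J$, and $c_J$ for the restriction of a vector $c$ to $J$.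

The purpose of the next lemma is to control the sign of $c$ when $A_Jc$ is known.

**Lemma 5.** Let $J\subseteq[n]$ be nonempty.

(a) If $A_Jc\ge0$ then $c\ge0$; hence $A_J$ is invertible.

(b) If $\Gamma[J]$ is connected, all entries of $A_J^{-1}$ are positive.

*Proof.* First, the hypothesis on $w$ passes to $J$: for $i\in J$,
$$(A_Jw_J)_i=(Aw)_i-\sum_{j\notin J}A_{ij}w_j\ge(Aw)_i>0,$$
because $A_{ij}\le 0$ for $j\notin J$.

(a) Let $\theta=\min_{i\in J}c_i/w_i$, attained at $i$, and suppose $\theta<0$. The vector $c-\theta w_J$ is nonnegative and vanishes at $i$. Hence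
$$\bigl(A_J(c-\theta w_J)\bigr)_i=\sum_{j\in J,\,j\ne i}A_{ij}(c_j-\theta w_j)\le0 .$$
But the left side is also $(A_Jc)_i-\theta(A_Jw_J)_i$, where the first term is $\ge0$ and the second contributes a positive amount. This is a contradiction, so $\theta\ge0$ and $c\ge0$. If $A_Jc=0$, we apply this to $c$ and to $-c$ and get $c=0$; so $A_J$ is invertible.

(b) The $k$-th column of $A_J^{-1}$ is the solution $c$ of $A_Jc=e_k$. By (a), $c\ge0$, and $c\ne0$. Suppose $c_i=0$ for some $i\in J$. Then
$$0\le(A_Jc)_i=\sum_{j\in J,\,j\ne i}A_{ij}c_j\le0,$$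
so every term vanishes, and $c_j=0$ for every neighbor $j\in J$ of $i$, since $A_{ij}<0$ there. Moving along edges of the connected graph $\Gamma[J]$ we get $c=0$, a contradiction. So $c>0$ entrywise. $\square$

With $J=[n]$, part (a) shows that $A$ is invertible, as Theorem 4 claims.

## 8. Faces as realizable supports

Now we turn faces into combinatorial objects. In the system $a,b,c\ge0$ some inequalities can be redundant (for $n=1$ and $A=(2)$, $a=b+2c$), so we need a description of faces which tolerates redundancy.

For $v\in C=\{\ell_e\ge0,\ e\in E\}$ call $\sigma(v)=\{e:\ell_e(v)>0\}$ its *support*. A subset $\sigma\subseteq E$ is *realizable* if $\sigma=\sigma(v)$ for some $v\in C$. For realizable $\sigma$ put $F_\sigma=\{u\in C:\ell_e(u)=0\text{ for }e\notin\sigma\}$.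

**Lemma 6.** The map $\sigma\mapsto F_\sigma$ is a bijection from realizable supports to faces of $C$, and the linear span of $F_\sigma$ is $L_\sigma=\{u:\ell_e(u)=0\text{ for }e\notin\sigma\}$.

*Proof.* *$F_\sigma$ is a face:* it is $C\cap\{\varphi=0\}$ with $\varphi=\sum_{e\notin\sigma}\ell_e$.

*It is the smallest face containing any $v$ with support $\sigma$:* let $G=C\cap\{\varphi=0\}$ be a face with $v\in G$, and let $u\in F_\sigma$. For small $\varepsilon>0$ we have $v-\varepsilon u\in C$: the functionals $\ell_e$ with $e\in\sigma$ stay positive, and the others vanish on both $v$ and $u$. So $0\le\varphi(v-\varepsilon u)=-\varepsilon\varphi(u)$, hence $\varphi(u)=0$ and $u\in G$.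

*Injectivity:* $\sigma$ is the union of the supports of all points of $F_\sigma$.

*Surjectivity:* given a face $G$, for each $e$ that is positive somewhere on $G$ choose a point of $G$ where it is positive, and let $v\in G$ be the sum of these points. Its support $\sigma$ contains the support of every point of $G$, so $G\subseteq F_\sigma$, and $F_\sigma\subseteq G$ by the previous step.

*Span:* clearly $F_\sigma\subseteq L_\sigma$. If $u\in L_\sigma$ and $v$ has support $\sigma$, then $v+\varepsilon u\in F_\sigma$ for small $\varepsilon>0$, so $u$ is in the span of $F_\sigma$. $\square$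

We apply this to $C_A$ with the $3n$ functionals $a_i,b_i,c_i$, where $c=A^{-1}(a-b)$, so that $a-b=Ac$ as in (3). A support is a triple $(\sigma_a,\sigma_b,S)$ of subsets of $[n]$, with $S$ the support of $c$. Call $i\notin S$ *adjacent* if it has a $\Gamma$-neighbor in $S$.

## 9. The realizable triples and the dimensions of their faces

The purpose of the next lemma is to decide which triples occur. Two facts will be used again and again. If $c$ vanishes off $S$, then for a component $J$ of $\Gamma[S]$ we have $(Ac)_J=A_Jc_J$, since there is no edge from $J$ to the rest of $S$. And for $i\notin S$ we have $(Ac)_i=\sum_{j\in S}A_{ij}c_j$, which is $0$ if $i$ is not adjacent.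

**Lemma 7.** The triple $(\sigma_a,\sigma_b,S)$ is realizable if and only if

1. for $i\notin S$ not adjacent: $i\in\sigma_a\iff i\in\sigma_b$;
2. for $i\notin S$ adjacent: $i\in\sigma_b$;
3. every component $J$ of $\Gamma[S]$ satisfies $J\cap\sigma_a\ne\emptyset$.

For instance, take $n=2$ and $\Gamma$ an edge. For $S=\{2\}$, vertex $1$ is adjacent, so $1\in\sigma_b$ (this is the bad pair $b_1=c_1=0$ of Section 3), and $2\in\sigma_a$ (the bad pair $a_2=c_1=0$). For $S=\{1,2\}$ there is one component, and $\sigma_a\neq\emptyset$ (the bad pair $a_1=a_2=0$).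

*Proof.* **Necessity.** Let $(a,b)\in C_A$ have the given supports, with $c\ge0$ of support $S$. For $i\notin S$, $a_i-b_i=\sum_{j\in S}A_{ij}c_j$. If $i$ is not adjacent this is $0$, so $a_i=b_i$, giving (1). If $i$ is adjacent it is negative, so $b_i>a_i\ge0$, giving (2). For (3), let $J$ be a component with $a_J=0$. Then $A_Jc_J=-b_J$, so $A_J(-c_J)=b_J\ge0$, and Lemma 5(a) gives $-c_J\ge0$. This contradicts $c_J>0$.

**Sufficiency.** We build a point with the given triple. On each component $J$ set $b_i=1$ for $i\in J\cap\sigma_b$, $a_i=T$ for $i\in J\cap\sigma_a$, and the other $a_i,b_i$ with $i\in J$ equal to $0$. Set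
$$c_J=A_J^{-1}(a_J-b_J)=T\,A_J^{-1}\mathbf 1_{J\cap\sigma_a}-A_J^{-1}\mathbf 1_{J\cap\sigma_b}.$$
By (3) the set $J\cap\sigma_a$ is nonempty, and by Lemma 5(b) all entries of $A_J^{-1}$ are positive, so $A_J^{-1}\mathbf 1_{J\cap\sigma_a}>0$ entrywise. Hence $c_J>0$ for $T$ large; choose $T>0$ that works for all components. Put $c=0$ off $S$. For $i\notin S$ let $a_i=1$ if $i\in\sigma_a$ and $a_i=0$ otherwise, and put $b_i=a_i-(Ac)_i$. If $i$ is adjacent, then $-(Ac)_i>0$, so $b_i>0$, in agreement with (2). If $i$ is not adjacent, then $b_i=a_i$, in agreement with (1). On components $(Ac)_J=A_Jc_J=a_J-b_J$, and off $S$ we have $a_i-b_i=(Ac)_i$ by construction. So $a-b=Ac$, the point $(a,b)$ lies in $C_A$, and its triple of supports is $(\sigma_a,\sigma_b,S)$. $\square$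

The purpose of the next lemma is to read off dimensions, again in terms of the switches.

**Lemma 8.** For a realizable triple, the corresponding face of $C_A$ has dimension
$$|\sigma_a\cap S|+|\sigma_b\cap S|+|\sigma_a\setminus S|.$$

*Proof.* By Lemma 6 we need the dimension of the space $L$ of all $(a,b)\in\mathbb R^{2n}$ with $a_i=0$ off $\sigma_a$, $b_i=0$ off $\sigma_b$, and $c_i=0$ off $S$. No signs are imposed on $L$. We claim that the coordinates $a_i$ $(i\in\sigma_a)$ and $b_i$ $(i\in\sigma_b\cap S)$ can be chosen freely on $L$ and determine the point.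

*They determine the point.* On $L$, all of $a$ and the restriction $b_S$ are known. For each component $J$ of $\Gamma[S]$, $A_Jc_J=(Ac)_J=a_J-b_J$, so $c_J=A_J^{-1}(a_J-b_J)$ is known. Also $c=0$ off $S$, and then $b_i=a_i-(Ac)_i$ is known for $i\notin S$.

*They can be chosen freely.* Given values for these coordinates, put $a_i=0$ off $\sigma_a$ and $b_i=0$ on $S\setminus\sigma_b$. Define $c_J=A_J^{-1}(a_J-b_J)$ on components, $c=0$ off $S$, and $b_i=a_i-(Ac)_i$ for $i\notin S$. Then $a-b=Ac$, so this $c$ is indeed $A^{-1}(a-b)$ and vanishes off $S$. The only condition of $L$ left to check is $b_i=0$ for $i\notin S\cup\sigma_b$. By (2) of Lemma 7 such an $i$ is not adjacent, so $(Ac)_i=0$; by (1), $i\notin\sigma_a$, so $a_i=0$. Hence $b_i=0$.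

So $\dim L=|\sigma_a|+|\sigma_b\cap S|$, which is the stated number. $\square$

## 10. Summing over supports, and reading off the $h$-vector

**Step 1: the face count (6).** We sum $q^{\dim F}$ over all realizable triples, first with $S$ fixed. Put $y=1+q$.

Off $S$, conditions (1) and (2) say that $\sigma_a\setminus S$ is an arbitrary subset of $[n]\setminus S$, and that $\sigma_b\setminus S$ is then determined. By Lemma 8 only $\sigma_a\setminus S$ counts towards the dimension, so the contribution is $(1+q)^{n-|S|}=y^{n-|S|}$. On a component $J$ of $\Gamma[S]$, $\sigma_b\cap J$ is an arbitrary subset and $\sigma_a\cap J$ is an arbitrary nonempty subset, and both count. The contribution is $(1+q)^{|J|}\bigl((1+q)^{|J|}-1\bigr)=y^{|J|}(y^{|J|}-1)$. All these choices are independent, and $\sum_J|J|=|S|$. Therefore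
$$\sum_{F\text{ face of }C_A}q^{\dim F}=\sum_{S\subseteq[n]}y^{n-|S|}\prod_Jy^{|J|}\bigl(y^{|J|}-1\bigr)=y^n\sum_{S\subseteq[n]}\prod_J\bigl(y^{|J|}-1\bigr)=y^nP_\Gamma(y).$$
The factor $y^n$ is the announced product of switches, one for each $i\in[n]$. The faces of $C_A\times\mathbb R^m_{\ge0}$ are the products of faces, so the extra coordinates contribute $(1+q)^m=y^m$. This proves (6).

For $n=2$ and $\Gamma$ an edge, the four sets $S$ contribute $y^2$, $y\cdot y(y-1)$ twice, and $y^2(y^2-1)$; the sum is $y^2(y^2+2y-2)=(1+q)^2(1+4q+q^2)$, as found by hand.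

**Step 2: the slice.** We check that $C_{A,m}$ is pointed and find its dimension. It is pointed because it lies in a nonnegative orthant; the sum of coordinates is a functional that gives a bounded slice. Since $P_\Gamma$ is monic of degree $n$, the right side of (6) has degree $2n+m$ in $q$, so the cone has dimension $2n+m$ and a bounded slice has dimension $d=2n+m-1$.

At this point Theorem 1 is proved: $(1+q)^{n+m}$ divides $\Phi$, and Proposition 3 with $s=n+m$ gives $h_k=1$ for $d-s+1=n\le k\le 2n+m-1$. The last step gives the remaining entries.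

**Step 3: the formula (7).** By (6), $\Phi(q)=\sum_{i=0}^np_i(1+q)^{n+m+i}$, so (4) with $d+1=2n+m$ becomes
$$1+(x-1)h(x)=\sum_{i=0}^np_i\,x^{n+m+i}(x-1)^{n-i}.$$
Dividing by $x-1$, as power series in $x$,
$$h(x)=\frac1{1-x}+x^{n+m}\sum_{i=0}^np_i\,x^i(x-1)^{n-1-i}.\tag{8}$$
The coefficient of $x^{d-k}$ is $h_k$. For $n\le k\le d$ we have $d-k\le n+m-1$, and only $\frac1{1-x}$ contributes: $h_k=1$.

For $0\le k\le n-1$ put $\ell=n-1-k$, so that $d-k=n+m+\ell$ and $0\le\ell\le n-1$. The term with index $i$ in (8) starts at $x^{n+m+i}$, so only $i\le\ell$ matter; in particular the term $i=n$, which contains $(x-1)^{-1}$, does not. For $i\le\ell$ the exponent $n-1-i$ is nonnegative, and since $(n-1-i)-(\ell-i)=n-1-\ell=k$,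
$$[x^{\ell-i}](x-1)^{n-1-i}=(-1)^k\binom{n-1-i}{k}.$$
Summing over $0\le i\le\ell=n-1-k$ gives (7). This completes the proof of Theorem 4, and with it that of Theorem 1. $\blacksquare$

As an example take $r=4$, so $n=3$, $m=1$. In the path $1-2-3$ the sets $S$ of size $1$ contribute $3(y-1)$. Those of size $2$ contribute $2(y^2-1)+(y-1)^2$, and $S=[3]$ contributes $y^3-1$. Hence $P_3=y^3+3y^2+y-4$. By (7), $h_2=1+p_0=-3$, $h_1=1-(2p_0+p_1)=1-(-8+1)=8$, $h_0=1+(p_0+p_1+p_2)=1$, so $h=(1,8,-3,1,1,1,1)$.

## 11. The exact range of trailing ones for paths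

Could the ones start earlier than $k=r-1$? By (7) the first entry to look at is $h_{n-1}=1+(-1)^{n-1}p_0$. So everything depends on the lowest coefficients of $P_n$.

**Theorem 9.** Formula (7) holds for $\mathrm P_r^{\mathsf{Kostka}}$ with $n=r-1$, $m=1$, and $P_\Gamma=P_n$, where
$$\sum_{n\ge0}P_n(y)z^n=\frac{1-2z+yz^2}{1-(2+y)z+(2+y)z^2-yz^3}.\tag{9}$$
Moreover:

- $h_{r-2}=1+(-1)^r\,2^{r/2}\cos(\pi r/4)$, which equals $1$ if and only if $r\equiv2\pmod4$.
- If $r\equiv2\pmod4$ and $r\ge6$, then $h_{r-3}=1-\frac r2(-4)^{(r-2)/4}\ne1$.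

Hence the least $K$ with $h_k=1$ for all $K\le k\le2r-2$ is $K=r-1$ if $r\not\equiv2\pmod4$, and $K=r-2$ if $r\equiv2\pmod4$. In particular, no uniform bound better than $r-1$ is possible.

*Proof.* The first assertion is Theorem 4 together with the identification in Section 6.

**Step 1: the generating function.** We count subsets of the path by their gaps. If the complement of $S\subseteq[n]$ has $t$ elements, it cuts the path into $t+1$ possibly empty intervals, and the nonempty ones are the components of $\Gamma[S]$. An interval of length $u\ge1$ has weight $(y^u-1)z^u$, an empty one has weight $1$, and each element of the complement has weight $z$. With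
$$K=\sum_{u\ge1}(y^u-1)z^u=\frac{yz}{1-yz}-\frac z{1-z}=\frac{(y-1)z}{(1-yz)(1-z)},\qquad 1+K=\frac{1-2z+yz^2}{(1-yz)(1-z)},$$
we obtain
$$\sum_{n\ge0}P_nz^n=\sum_{t\ge0}z^t(1+K)^{t+1}=\frac{1+K}{1-z(1+K)}=\frac{1-2z+yz^2}{(1-yz)(1-z)-z(1-2z+yz^2)}.$$
The last denominator equals $1-(2+y)z+(2+y)z^2-yz^3$, which gives (9).

**Step 2: the constant term.** This decides whether $h_{r-2}=1$. Let $\alpha=1+\mathrm i$; then $\alpha+\bar\alpha=2$ and $\alpha\bar\alpha=2$, so $1-2z+2z^2=(1-\alpha z)(1-\bar\alpha z)$. At $y=0$, (9) becomes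
$$\sum_{n\ge0}P_n(0)z^n=\frac{1-2z}{1-2z+2z^2}=\frac12\left(\frac\alpha{1-\alpha z}+\frac{\bar\alpha}{1-\bar\alpha z}\right),$$
because the numerator on the right is $\frac12(\alpha+\bar\alpha-2\alpha\bar\alpha z)=1-2z$. Hence, with $r=n+1$,
$$p_0=P_n(0)=\operatorname{Re}\alpha^{n+1}=2^{r/2}\cos(\pi r/4).$$
By (7) with $k=n-1=r-2$, $h_{r-2}=1+(-1)^{r-2}p_0=1+(-1)^r2^{r/2}\cos(\pi r/4)$. It equals $1$ iff $\cos(\pi r/4)=0$, that is, iff $r\equiv2\pmod4$.

**Step 3: the linear term.** This is needed when $p_0=0$. Write (9) as $N/D$. At $y=0$ we have $N=1-2z$, $D=1-2z+2z^2$, $\partial_yN=z^2$, $\partial_yD=-z+z^2-z^3$. So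
$$\sum_{n\ge0}P_n'(0)z^n=\frac{z^2(1-2z+2z^2)+(1-2z)(z-z^2+z^3)}{D^2}=\frac{z-2z^2+z^3}{D^2}=z\left(\frac{1-z}{D}\right)^2,$$
with $D=1-2z+2z^2$ from here on. Now $\frac{1-z}D=\frac12\left(\frac1{1-\alpha z}+\frac1{1-\bar\alpha z}\right)$, since the numerator on the right is $\frac12(2-2z)$. Therefore
$$\left(\frac{1-z}{D}\right)^2=\frac14\left(\frac1{(1-\alpha z)^2}+\frac1{(1-\bar\alpha z)^2}+\frac2D\right).$$
We have $[z^u]\frac1{(1-\alpha z)^2}=(u+1)\alpha^u$ and $[z^u]\frac1D=\frac{\alpha^{u+1}-\bar\alpha^{u+1}}{\alpha-\bar\alpha}=\frac{\operatorname{Im}\alpha^{u+1}}{\operatorname{Im}\alpha}=\operatorname{Im}\alpha^{u+1}$. With $u=n-1=r-2$,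
$$p_1=P_n'(0)=\tfrac12\bigl((r-1)\operatorname{Re}\alpha^{r-2}+\operatorname{Im}\alpha^{r-1}\bigr).$$
Let $r-2=4s$. Since $\alpha^4=(2\mathrm i)^2=-4$, we have $\alpha^{r-2}=(-4)^s$ and $\alpha^{r-1}=(-4)^s(1+\mathrm i)$, so
$$p_1=\tfrac12(-4)^s\bigl((r-1)+1\bigr)=\tfrac r2(-4)^{(r-2)/4}\ne0 .$$
For $r\ge6$ we may use (7) with $k=r-3=n-2\ge0$. Since $p_0=0$ and $r$ is even,
$$h_{r-3}=1+(-1)^{r-3}p_1=1-\tfrac r2(-4)^{(r-2)/4}\ne1 .$$

**Step 4: the exact range.** If $r\not\equiv2\pmod4$, then $h_k=1$ for $k\ge r-1$ by Theorem 1 and $h_{r-2}\ne1$, so $K=r-1$. If $r\equiv2\pmod4$, then $h_k=1$ for $k\ge r-2$, and $h_{r-3}\ne1$ when $r\ge6$, so $K=r-2$; for $r=2$ the whole $h$-vector is $(1,1,1)$ and $K=0=r-2$. $\blacksquare$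

Numerical check at $r=6$. From (9), $P_n=(2+y)(P_{n-1}-P_{n-2})+yP_{n-3}$ for $n\ge3$, which gives $P_4=y^4+4y^3+4y^2-4y-4$ and $P_5=y^5+5y^4+8y^3-y^2-12y$. So $p_0=0$ and $p_1=-12=\frac62(-4)$. By (7), $h_4=1$ and $h_3=1-p_1=13$, as the theorem predicts.

## 12. Other graphs and other root systems

Theorem 4 also yields the exact range for a general $\Gamma$, by the reasoning of Section 11. Let $s$ be the order of vanishing of $P_\Gamma$ at $y=0$, so $p_0=\dots=p_{s-1}=0\ne p_s$. If $n-s\le k\le n-1$, the sum in (7) involves only $p_i$ with $i\le n-1-k\le s-1$, so $h_k=1$; thus $h_k=1$ for all $k\ge n-s$. If $s<n$, then for $k=n-1-s$ only $p_s$ survives, with binomial coefficient $\binom{n-1-s}{n-1-s}=1$, and $h_{n-1-s}=1+(-1)^{n-1-s}p_s\ne1$.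

For those who know root systems, here is the corresponding statement beyond type $A$. Let $\alpha_1,\dots,\alpha_n$ be the simple roots of a finite root system of rank $n$, and consider the cone of pairs $(\lambda,\mu)$ of real dominant weights such that $\lambda-\mu$ is a nonnegative combination of simple roots.

**Corollary 10.** A bounded slice of this cone is a polytope of dimension $2n-1$ with $h_k=1$ for $n\le k\le2n-1$. Its full $h$-vector is given by (7) with $m=0$ and depends only on the underlying simple graph of the Dynkin diagram.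

*Proof.* Put $a_i=\langle\lambda,\alpha_i^\vee\rangle$, $b_i=\langle\mu,\alpha_i^\vee\rangle$, and $\lambda-\mu=\sum_jc_j\alpha_j$. Dominance means $a,b\ge0$, and pairing with $\alpha_i^\vee$ gives $a-b=Ac$ with $A_{ij}=\langle\alpha_j,\alpha_i^\vee\rangle$, a Cartan matrix. So the cone is $C_{A,0}$. Off-diagonal entries of $A$ are $\le0$ with symmetric zero pattern. For $w$ take the coefficients of $\rho$, half the sum of the positive roots, in the simple roots. They are positive, because each simple root is itself a positive root and all positive roots have nonnegative coefficients. And $(Aw)_i=\langle\rho,\alpha_i^\vee\rangle=1$. So Theorem 4 applies with $m=0$, and $\Gamma$ is the Dynkin diagram with multiplicities and arrows forgotten. $\square$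

For example, types $A_2$, $B_2$ and $G_2$ all have $\Gamma$ equal to a single edge, so $P_\Gamma=y^2+2y-2$, and all three give $\Phi(q)=(1+q)^2(1+4q+q^2)$ and $h=(1,3,1,1)$. This is the face count of the $3$-polytope $Q$ of Section 3.
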